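\title{Algebraically universal categories of relational structures without the independence property}

\begin{abstract}
A category is algebraically universal if every category of universal algebras embeds fully into it. We show that a full subcategory of the category of relational structures and homomorphisms can be algebraically universal while its class of objects is NIP, and hence NIP$_2$, for first-order logic. One may take all models of a single complete $\omega$-stable theory of simple graphs, or all models of a complete $\omega$-categorical NIP theory of simple graphs. The construction places over each ordered pair of vertices of a digraph one of two elementarily equivalent rigid structures that homomorphisms can tell apart. We also show that universality forces connected components of unbounded cardinality and is impossible for models of an uncountably categorical theory.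
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Let $\mathcal{L}$ be a relational language, finite or infinite, whose symbols have arity at least $1$. A \emph{homomorphism} $h\colon M\to M'$ of $\mathcal{L}$-structures is a map such that $h(\bar a)\in R^{M'}$ whenever $\bar a\in R^{M}$, for every $R\in\mathcal{L}$. It need not be injective, and it need not preserve the failure of a relation. Let $\mathbf{Str}(\mathcal{L})$ be the category of all $\mathcal{L}$-structures with homomorphisms. A \emph{category of $\mathcal{L}$-structures} is a full subcategory $\mathfrak{C}$ of $\mathbf{Str}(\mathcal{L})$, that is, a class of $\mathcal{L}$-structures with all homomorphisms between them. Such a $\mathfrak{C}$ can be complicated in two ways.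

The first concerns the morphisms. A \emph{full embedding} is a functor that is injective on objects and bijective on every set of morphisms $\mathrm{Hom}(X,Y)$. A \emph{category of universal algebras} consists of all algebras of a fixed similarity type with their homomorphisms. A category is \emph{algebraically universal} if every category of universal algebras embeds fully into it.

The second concerns the objects, as seen by first-order logic $\mathcal{L}_{\omega,\omega}$.

\begin{definition}\label{def:nip}
A first-order $\mathcal{L}$-formula $\varphi(\bar x;\bar y)$ has the \emph{independence property across $\mathfrak{C}$} if for every $n$ there are an object $M$ of $\mathfrak{C}$ and tuples $\bar b_1,\dots,\bar b_n$ in $M$ such that for every $J\subseteq\{1,\dots,n\}$ some $\bar a$ in $M$ satisfies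
\[ M\models\varphi(\bar a;\bar b_i)\iff i\in J. \]
A formula $\varphi(\bar x;\bar y,\bar z)$ has the \emph{$2$-independence property across $\mathfrak{C}$} if for every $n$ there are an object $M$ of $\mathfrak{C}$ and tuples $\bar b_1,\dots,\bar b_n,\bar c_1,\dots,\bar c_n$ in $M$ such that for every $J\subseteq\{1,\dots,n\}^2$ some $\bar a$ in $M$ satisfies
\[ M\models\varphi(\bar a;\bar b_i,\bar c_j)\iff (i,j)\in J. \]
The category $\mathfrak{C}$ is \emph{NIP} if no formula has the independence property across it, and \emph{NIP$_2$} if no formula has the $2$-independence property across it.
\end{definition}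

Thus NIP says that no single formula codes all subsets of arbitrarily large finite sets, and NIP$_2$ says the same for subsets of square grids. NIP implies NIP$_2$: if $\varphi(\bar x;\bar y,\bar z)$ has the $2$-independence property, then the sets $J\subseteq\{1,\dots,n\}\times\{1\}$ show that $\varphi(\bar x;\bar y\bar z)$ has the independence property, witnessed by the tuples $\bar b_i\bar c_1$. The question that we answer comes from \cite{Ele}:

\begin{quote}
\emph{Are there a relational language $\mathcal{L}$, finite or infinite, and a full subcategory $\mathfrak{C}$ of $\mathbf{Str}(\mathcal{L})$ such that $\mathfrak{C}$ is algebraically universal and $\mathfrak{C}$ is NIP or NIP$_2$?}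
\end{quote}

\subsection{What one would guess}

Let $\mathbf{Gra}$ be the category of all digraphs $G=(V,E)$, $E\subseteq V\times V$, with homomorphisms; loops and infinite vertex sets are allowed. The following theorem replaces all categories of algebras by this one test category.

\begin{theorem}[{\cite{HP}, \cite[Ch.~II]{PT}}]\label{thm:gra}
Every category of universal algebras embeds fully into $\mathbf{Gra}$, and $\mathbf{Gra}$ embeds fully into the category of algebras with two unary operations.
\end{theorem}

Full embeddings compose, so \emph{$\mathfrak{C}$ is algebraically universal if and only if $\mathbf{Gra}$ embeds fully into $\mathfrak{C}$}. We use universality only in this form. Call an object \emph{rigid} if its only endomorphism is the identity. A full embedding $F$ preserves rigidity, because it is bijective on endomorphisms. It also reflects isomorphism: mutually inverse morphisms $F(G)\rightleftarrows F(G')$ come from morphisms $G\rightleftarrows G'$ whose composites are sent to identities and hence are identities.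

In the two simplest examples the two kinds of complexity go together. For the empty language, the class of all sets is NIP. Indeed, for $|\bar x|=r$ and $|\bar y|=s$, the set $\{i:\varphi(\bar a;\bar b_i)\}$ depends only on the equalities among the entries of $\bar a$ and between them and the at most $sn$ entries of $\bar b_1,\dots,\bar b_n$, so at most $(sn+r)^r$ subsets arise, and this is less than $2^n$ for large $n$. The class is not universal: a rigid set has at most one element, while a vertex, a vertex with a loop and a single arc are three nonisomorphic rigid digraphs. At the other extreme, $\mathbf{Gra}$ is universal and is not even NIP$_2$. Take vertices $a_J,b_i,c_j$ and, for each $J$ and each $(i,j)\in J$, one more vertex with arcs to $a_J$, $b_i$ and $c_j$; then $\exists w\,(E(w,x)\wedge E(w,y)\wedge E(w,z))$ holds of $(a_J,b_i,c_j)$ exactly when $(i,j)\in J$.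

Now let $F\colon\mathbf{Gra}\to\mathfrak{C}$ be a full embedding. The structure $F(G)$ determines $G$ up to isomorphism. If $G$ can be read off $F(G)$ by fixed first-order formulas (an interpretation, in the sense of Section~\ref{sec:tools}), then the formula above translates into one with the $2$-independence property across $\mathfrak{C}$. So one would guess that the answer is no. The guess overlooks that homomorphisms preserve more than first-order logic can express. They preserve infinite conjunctions of relations, and the existence of infinite chains. An edge of $G$ can be recorded in $F(G)$ by such a property alone.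

\subsection{Results}

\begin{theorem}\label{thm:A}
There are a countable relational language $\mathcal{L}$ and an algebraically universal full subcategory of $\mathbf{Str}(\mathcal{L})$ that is NIP, and hence NIP$_2$.
\end{theorem}

This answers the question. The class can be chosen much more tightly. A \emph{simple graph} is a set with an irreflexive symmetric binary relation; it is a digraph, and its homomorphisms are those of $\mathbf{Gra}$. For a theory $T$, let $\mathrm{Mod}(T)$ be the category of all models of $T$ with all homomorphisms. The terms $\omega$-stable and $\omega$-categorical are recalled in Section~\ref{sec:tools}; a complete theory $T$ is \emph{NIP} if $\mathrm{Mod}(T)$ is.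

\begin{theorem}\label{thm:B}
There is a complete $\omega$-stable theory $T^*$ in a language with one binary relation, all of whose models are simple graphs, such that $\mathrm{Mod}(T^*)$ is algebraically universal. The category $\mathrm{Mod}(T^*)$ is NIP and NIP$_2$.
\end{theorem}

\begin{theorem}\label{thm:C}
There is a complete $\omega$-categorical NIP theory of simple graphs whose category of all models and homomorphisms is algebraically universal.
\end{theorem}

Some forms of tameness do exclude universality. The \emph{Gaifman graph} of a structure $M$ joins two distinct elements when they occur together in a tuple of some relation of $M$; \emph{components} and \emph{degrees} of $M$ refer to this graph.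

\begin{proposition}\label{prop:limits}
\begin{enumerate}
\item[(a)] Let $\mathfrak{C}$ be a category of $\mathcal{L}$-structures and $\kappa\ge|\mathcal{L}|+\aleph_0$. If all connected components of objects of $\mathfrak{C}$ have size at most $\kappa$, then $\mathfrak{C}$ is not algebraically universal. In particular this holds if all Gaifman degrees are at most $\kappa$.
\item[(b)] Let $T$ be a complete theory with infinite models in a countable relational language. If $T$ is categorical in some uncountable cardinal, then no full subcategory of $\mathrm{Mod}(T)$ is algebraically universal.
\end{enumerate}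
\end{proposition}

So the components in an algebraically universal category have unbounded cardinality, and in Theorem~\ref{thm:B} ``$\omega$-stable'' cannot be strengthened to ``uncountably categorical''.

All three theorems rest on one construction. Over each ordered pair $(a,b)$ of vertices of $G$ we place a fiber: a copy of a structure $A$ if $(a,b)\in E$, and a copy of a structure $B$ if not. We choose $A$ and $B$ elementarily equivalent, so that first-order logic does not see $E$. We also choose them rigid, with exactly one homomorphism $B\to A$ and none $A\to B$, so that homomorphisms see exactly $E$. Section~\ref{sec:infinite} carries this out in an infinite language, where $A$ and $B$ are very simple, and proves Theorem~\ref{thm:A} directly. Sections~\ref{sec:fibers} and~\ref{sec:gadgets} treat an arbitrary pair $(A,B)$ in a small finite language and convert the result into simple graphs. Sections~\ref{sec:stable} and~\ref{sec:cat} supply the pairs for Theorems~\ref{thm:B} and~\ref{thm:C}, and Section~\ref{sec:limits} proves Proposition~\ref{prop:limits}.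

\medskip
\noindent\textbf{Convention.} Disjoint unions $\sqcup$ are formed by tagging, so that each summand can be read off the union. Every functor $F$ below has the following form: the universe of an object $G$ is a summand of the universe of $F(G)$, and restriction to this summand is a bijection $\mathrm{Hom}(F(G),F(G'))\to\mathrm{Hom}(G,G')$ inverse to $F$. Such an $F$ is injective on objects. If $F(G)=F(G')$, then $G$ and $G'$ have the same universe, and the identity map is a homomorphism in both directions, so $G=G'$. We therefore only verify the bijection.

\section{The construction in an infinite language}\label{sec:infinite}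

\subsection{One vertex}

The smallest digraphs that differ in an edge are $G_0=(\{a\},\emptyset)$ and $G_1=(\{a\},\{(a,a)\})$. Both are rigid, there is one homomorphism $G_0\to G_1$, and there is none $G_1\to G_0$. We want two structures with the same pattern of homomorphisms that no first-order sentence separates.

\begin{example}\label{ex:one}
Take unary symbols $P_n,U_n$ for $n\in\omega$. Let $B$ have universe $\omega$ and let $A$ have universe $\omega\cup\{\infty\}$, where $\infty\ge n$ for all $n$; in both, $P_n=\{n\}$ and $U_n=\{\ell:\ell\ge n\}$. A homomorphism between these structures fixes every $n\in\omega$, because it preserves $P_n$. The element $\infty$ lies in every $U_n$, so its image lies in every $U_n$; the only such element of $A$ is $\infty$, and $B$ has none. Hence $A$ and $B$ are rigid, the inclusion is the only homomorphism $B\to A$, and there is no homomorphism $A\to B$. On the other hand, a sentence mentions only the symbols $P_n,U_n$ with $n<k$, for some $k$. All elements $\ell\ge k$ lie in these $U_n$ and outside these $P_n$, so the bijection $A\to B$ that fixes $0,\dots,k-1$, sends $\infty$ to $k$ and sends $\ell$ to $\ell+1$ for $k\le\ell<\infty$ is an isomorphism for these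 symbols. Thus $A$ and $B$ satisfy the same sentences.
\end{example}

Both families of symbols are needed. Without the $P_n$, the shift $\ell\mapsto\ell+1$ is an endomorphism of $B$. Without the $U_n$, the element $\infty$ satisfies no relation and can be sent to $0$, which gives a homomorphism $A\to B$.

\subsection{Proof of Theorem~\ref{thm:A}}

We put a copy of $A$ or $B$ over every ordered pair of vertices and tie it to the pair by two binary relations. Let $\mathcal{L}=\{P_*,W,\Pi_1,\Pi_2\}\cup\{P_n,U_n:n\in\omega\}$, with $\Pi_1,\Pi_2$ binary and the other symbols unary. For a digraph $G=(V,E)$ let $M_G$ have universe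
\[ \{*\}\ \sqcup\ V\ \sqcup\ \{(a,b,n):a,b\in V,\ n\in\omega\}\ \sqcup\ \{(a,b,\infty):(a,b)\in E\}. \]
We call $\ell$ the \emph{level} of the triple $(a,b,\ell)$, and the set of triples with given $a,b$ the \emph{fiber} over $(a,b)$. Put $P_*=\{*\}$ and $W=V$; let $\Pi_1$ and $\Pi_2$ consist of the pairs $((a,b,\ell),a)$ and $((a,b,\ell),b)$; let $P_n$ be the set of triples of level $n$ and $U_n$ the set of triples of level at least $n$. The point $*$ only keeps $M_G$ nonempty when $V=\emptyset$. Let $\mathfrak{C}$ be the full subcategory of $\mathbf{Str}(\mathcal{L})$ on all $M_G$.

\medskip
\noindent\emph{$\mathfrak{C}$ is algebraically universal.} A digraph homomorphism $f\colon G\to G'$ induces the map $*\mapsto *$, $a\mapsto f(a)$, $(a,b,\ell)\mapsto(f(a),f(b),\ell)$. It is defined at level $\infty$ because $f$ preserves edges, and it preserves all relations. This makes $G\mapsto M_G$ a functor, and $f$ is the restriction of the induced map to $V$. Conversely, let $h\colon M_G\to M_{G'}$ be a homomorphism. By $P_*$ and $W$, we have $h(*)=*$ and $h$ restricts to a map $f\colon V\to V'$. By $\Pi_1$ and $\Pi_2$, the image of $(a,b,\ell)$ is a triple whose first two entries are $f(a)$ and $f(b)$. If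 $\ell=n\in\omega$, the image has level $n$ by $P_n$. If $\ell=\infty$, the image lies in every $U_n$, so it is $(f(a),f(b),\infty)$; this triple exists in $M_{G'}$, so $(f(a),f(b))\in E'$. Hence $f$ is a digraph homomorphism and $h$ is the map induced by $f$. So $G\mapsto M_G$ is a full embedding of $\mathbf{Gra}$.

\medskip
\noindent\emph{$\mathfrak{C}$ is NIP.} Let $\varphi(\bar x;\bar y)$ be a formula with $|\bar x|=r$ and $|\bar y|=s$. It uses only symbols of $\mathcal{L}_k=\{P_*,W,\Pi_1,\Pi_2\}\cup\{P_n,U_n:n<k\}$ for some $k$. Let $M^k_V$ be the $\mathcal{L}_k$-reduct of $M_{(V,\emptyset)}$. Apply the bijection of Example~\ref{ex:one} to the levels in each fiber over an edge of $G$, and the identity everywhere else. This map keeps every triple in its fiber and respects the unary symbols of $\mathcal{L}_k$, so it is an isomorphism from the $\mathcal{L}_k$-reduct of $M_G$ onto $M^k_V$. It suffices to treat the structures $M^k_V$, in which $E$ has disappeared. They have many automorphisms, and we count orbits.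

\begin{lemma}\label{lem:orbits}
Let $p(m)=1+(2m+1)+m+\bigl((2m+1)^2+1\bigr)(k+1)$. For every set $V$ and every $B_0\subseteq M^k_V$ with $|B_0|\le m$, the group $\Gamma(B_0)$ of automorphisms of $M^k_V$ fixing $B_0$ pointwise has at most $p(m)$ orbits on elements and at most $\prod_{i<r}p(m+i)$ orbits on $r$-tuples.
\end{lemma}

\begin{proof}
Let $C\subseteq V$ consist of the vertices in $B_0$ and the first two entries of the triples in $B_0$; then $|C|\le 2m$. We use two kinds of elements of $\Gamma(B_0)$. First, a permutation $\sigma$ of $V$ fixing $C$ pointwise acts by $*\mapsto *$, $a\mapsto\sigma a$, $(a,b,\ell)\mapsto(\sigma a,\sigma b,\ell)$. Second, one may transpose two triples outside $B_0$ that lie in the same fiber and have levels at least $k$.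

The point $*$ is one orbit. The vertices outside $C$ lie in one orbit by the first kind, so vertices form at most $2m+1$ orbits. The triples in $B_0$ form at most $m$ orbits. To a triple $(a,b,\ell)\notin B_0$ attach the following data: which element of $C$ the vertex $a$ is, or that $a\notin C$; the same for $b$; whether $a=b$, when both lie outside $C$; and $\min(\ell,k)$. There are at most $((2m+1)^2+1)(k+1)$ possible values. Let $(a,b,\ell),(a',b',\ell')\notin B_0$ have the same data. Some $\sigma$ fixing $C$ pointwise has $\sigma a=a'$ and $\sigma b=b'$, and it sends $(a,b,\ell)$ to $(a',b',\ell)$, which is outside $B_0$ because $\sigma$ acts as a bijection fixing $B_0$ pointwise. Either $\ell=\ell'$, or $\ell,\ell'\ge k$ and a transposition sends $(a',b',\ell)$ to $(a',b',\ell')$. So the two triples lie in one orbit, and the first bound follows.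

For tuples we use induction on $r$. Choose a representative of each of the at most $p(m)$ orbits on elements. Every $r$-tuple can be moved by $\Gamma(B_0)$ to one whose first entry is a representative $e$. The tuples beginning with $e$ meet at most as many orbits as $\Gamma(B_0\cup\{e\})$ has on $(r-1)$-tuples, which is at most $\prod_{i<r-1}p(m+1+i)$.
\end{proof}

Given $\bar b_1,\dots,\bar b_n$ in $M^k_V$, let $B_0$ be the set of their entries, so $|B_0|\le sn$. Tuples $\bar a$ in one orbit of $\Gamma(B_0)$ give the same set $\{i:\varphi(\bar a;\bar b_i)\}$, so at most $\prod_{i<r}p(sn+i)$ subsets of $\{1,\dots,n\}$ arise. This is a polynomial in $n$ that does not depend on $V$, and it is less than $2^n$ for large $n$. So $\varphi$ does not have the independence property across $\mathfrak{C}$. This proves Theorem~\ref{thm:A}. \qed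

\medskip
The proof used the infinite language in an essential way: a formula cannot mention all the $U_n$. In a finite language the reduct argument is unavailable, and we need a few standard tools to replace it.

\section{Tools from model theory}\label{sec:tools}

We write $M\equiv M'$ if $M$ and $M'$ satisfy the same first-order sentences, and $\mathrm{Th}(M)$ for the complete theory of $M$. Models of theories are nonempty.

\medskip
\noindent\textbf{Games.} In the $r$-round Ehrenfeucht--Fra\"{\i}ss\'e game on $M$ and $M'$, in each round Spoiler picks an element of one structure and Duplicator answers with an element of the other. Duplicator wins if the chosen pairs $(q_i,q_i')\in M\times M'$ form a partial isomorphism: $q_i=q_j$ if and only if $q'_i=q'_j$, and a tuple of the $q_i$ lies in a relation of $M$ if and only if the corresponding tuple of the $q_i'$ lies in that relation of $M'$. For a finite relational language, $M\equiv M'$ if and only if Duplicator has a winning strategy for every $r$.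

\medskip
\noindent\textbf{Types and $\omega$-stability.} Let $T$ be a complete theory in a countable language, $M\models T$ and $C\subseteq M$. The \emph{type} over $C$ of an $n$-tuple $\bar a$ in an elementary extension of $M$ is the set of formulas with parameters in $C$ that $\bar a$ satisfies; $S_n(C)$ is the set of all such types, and some elementary extension of $M$ realizes all of them. Automorphisms fixing $C$ pointwise preserve types over $C$. The theory $T$ is \emph{$\omega$-stable} if $S_1(C)$ is countable for every countable subset $C$ of a model. It is enough to let $C$ be a countable model, since a countable set lies in a countable elementary submodel $M_0$ and restriction $S_1(M_0)\to S_1(C)$ is onto. If $T$ is $\omega$-stable, then $S_n(C)$ is countable for all $n$ and all countable $C$.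

\medskip
\noindent\textbf{NIP theories.} For fixed $\varphi$ and $n$, the existence of the tuples in Definition~\ref{def:nip} is expressed by one sentence. So a complete theory $T$ is NIP if and only if the class $\{M\}$ is NIP for one model $M$ of $T$.

\begin{lemma}\label{lem:stableNIP}
A complete $\omega$-stable theory $T$ is NIP.
\end{lemma}

\begin{proof}
Suppose $\varphi(\bar x;\bar y)$ has the independence property across $\mathrm{Mod}(T)$. By compactness there is a model of $T$ with tuples $\bar b_i$ for $i\in\omega$ and $\bar a_J$ for $J\subseteq\omega$ such that $\varphi(\bar a_J;\bar b_i)$ holds exactly when $i\in J$. The $\bar a_J$ have $2^{\aleph_0}$ different types over the countable set of entries of the $\bar b_i$.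
\end{proof}

\noindent\textbf{$\omega$-categoricity.} A complete theory $T$ with infinite models in a countable language is \emph{$\omega$-categorical} if its countably infinite models are all isomorphic. By the Ryll-Nardzewski theorem this holds if and only if for each $n$ there are only finitely many formulas in the variables $x_1,\dots,x_n$ up to equivalence in $T$.

\medskip
\noindent\textbf{Interpretations.} Let $\mathcal{L},\mathcal{L}'$ be finite relational languages. An \emph{interpretation} $I$ of dimension $d$ consists of parameter-free $\mathcal{L}$-formulas $\delta(\bar x)$, $\varepsilon(\bar x,\bar x')$ and $\rho_R(\bar x_1,\dots,\bar x_r)$ for each $r$-ary $R\in\mathcal{L}'$, where all $\bar x$ have length $d$. It \emph{applies} to an $\mathcal{L}$-structure $M$ if $\varepsilon$ defines an equivalence relation on the nonempty set $\delta(M)$ and each $\rho_R$ is invariant under it. Then $I(M)$ is the $\mathcal{L}'$-structure on the set of classes $[\bar a]$ with the relations given by the $\rho_R$. Replacing equality by $\varepsilon$, each $R$ by $\rho_R$, and restricting quantifiers to $\delta$, turns an $\mathcal{L}'$-formula $\psi$ into an $\mathcal{L}$-formula $\psi^I$ with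
\begin{equation}\label{eq:transl}
I(M)\models\psi([\bar a_1],\dots,[\bar a_n])\iff M\models\psi^I(\bar a_1,\dots,\bar a_n)\qquad(\bar a_i\in\delta(M)).
\end{equation}

\begin{lemma}\label{lem:interp}
Let $I$ apply to $M$.
\begin{enumerate}
\item[(i)] If $M'\equiv M$, then $I$ applies to $M'$ and $I(M')\equiv I(M)$.
\item[(ii)] Let $I(M)$ be infinite. If $\mathrm{Th}(M)$ is $\omega$-stable, NIP or $\omega$-categorical, then $\mathrm{Th}(I(M))$ has the same property.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) That $I$ applies is a first-order statement, and \eqref{eq:transl} covers sentences.

(ii) If $\psi$ has the independence property across $\{I(M)\}$, then representatives of the witnesses show that $\psi^I$ has it across $\{M\}$. If two formulas in $n$ variables are inequivalent in $I(M)$, their translations are inequivalent in $M$; so $\omega$-categoricity passes by the Ryll-Nardzewski theorem. Finally, suppose $\mathrm{Th}(I(M))$ is not $\omega$-stable. Then it has a model $Q$ with a countable subset $C$ and elements $q_\alpha$ $(\alpha<\aleph_1)$ of pairwise different types over $C$. Take a $d$-tuple of constants $\bar c_q$ for each $q\in Q$, and add to $\mathrm{Th}(M)$ the sentences $\delta(\bar c_q)$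 and $\psi^I(\bar c_{q_1},\dots,\bar c_{q_n})$ for all distinct $q_1,\dots,q_n$ and all $\psi$ with $Q\models\psi(q_1,\dots,q_n)$. This theory is finitely satisfiable in $M$, because $\exists\bar y\,\psi(\bar y)$ holds in $Q$ and hence in $I(M)$. In a model $M'$ of it, the tuples $\bar c_{q_\alpha}$ have pairwise different types over the countable set of entries of the $\bar c_q$ with $q\in C$. So $\mathrm{Th}(M)$ is not $\omega$-stable.
\end{proof}

The structures that we interpret are disjoint unions of definable pieces. The pieces can be labeled without parameters, by patterns of equalities.

\begin{lemma}\label{lem:pieces}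
Let $\xi_1(\bar x^1),\dots,\xi_p(\bar x^p)$ be $\mathcal{L}$-formulas, and for each $r$-ary $R\in\mathcal{L}'$ and each $(j_1,\dots,j_r)\in\{1,\dots,p\}^r$ let $\rho_{R,j_1\dots j_r}$ be an $\mathcal{L}$-formula in $r$ tuples of variables of lengths $|\bar x^{j_1}|,\dots,|\bar x^{j_r}|$. For an $\mathcal{L}$-structure $M$ let $\Xi(M)$ be the $\mathcal{L}'$-structure on $\xi_1(M)\sqcup\dots\sqcup\xi_p(M)$ in which $R$ holds of elements of the pieces $j_1,\dots,j_r$ exactly when $\rho_{R,j_1\dots j_r}$ does. There is one interpretation $I$ with $I(M)\cong\Xi(M)$ for all $M$ with $|M|\ge2$ and $\Xi(M)\neq\emptyset$.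
\end{lemma}

\begin{proof}
Let $d_j=|\bar x^j|$ and $d=\max_j d_j$, and use tuples $(x_1,\dots,x_d,y_0,\dots,y_p)$. Such a tuple has \emph{tag} $j\in\{1,\dots,p\}$ if $y_j\ne y_0$ and $y_i=y_0$ for all $i\neq j$. A tuple has at most one tag, and every tag occurs since $|M|\ge2$. Let $\delta$ say that for some $j$ the tuple has tag $j$ and $\xi_j(x_1,\dots,x_{d_j})$ holds. Let $\varepsilon$ say that for some $j$ both tuples have tag $j$ and agree in the first $d_j$ entries. Let $\rho_R$ say that for some $j_1,\dots,j_r$ the tuples have these tags and $\rho_{R,j_1\dots j_r}$ holds of their initial segments.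
\end{proof}

\section{Switches and the fiber construction}\label{sec:fibers}

We isolate what Example~\ref{ex:one} provided. A digraph homomorphism may send a non-edge to a non-edge or to an edge, and it must send an edge to an edge. The pair of fibers has to copy this pattern, with no freedom in the maps.

\begin{definition}\label{def:switch}
A \emph{switch} is a pair $(A,B)$ of nonempty structures in a finite relational language $\mathcal{L}_1$ such that $A$ and $B$ are rigid, $|\mathrm{Hom}(B,A)|=1$, $\mathrm{Hom}(A,B)=\emptyset$, and $A\equiv B$.
\end{definition}

In a switch $B$ is infinite, for a finite $B$ is described up to isomorphism by one sentence, and $A\cong B$ contradicts $\mathrm{Hom}(A,B)=\emptyset$. By compactness, $A\equiv B$ implies that $A$ embeds into some elementary extension of $B$. So the absence of a homomorphism $A\to B$ is not a property of the common theory: it means that the particular model $B$ lacks an element that the theory permits, such as $\infty$ in Example~\ref{ex:one}.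

For a nonempty digraph $G=(V,E)$ define a structure $G[A,B]$ in the language $\mathcal{L}_1\cup\{\Pi_1,\Pi_2\}$ with universe
\[ V\ \sqcup\ \bigsqcup_{a,b\in V}F_{ab}, \]
where the fiber $F_{ab}$ is a copy of $A$ if $(a,b)\in E$ and a copy of $B$ otherwise. The relations of $\mathcal{L}_1$ hold only inside fibers, where they are those of the copy, and $\Pi_1,\Pi_2$ consist of the pairs $(q,a)$ and $(q,b)$ for $q\in F_{ab}$.

\begin{lemma}\label{lem:fiber}
Let $(A,B)$ be a switch.
\begin{enumerate}
\item[(i)] $G\mapsto G[A,B]$ is a full embedding of the category of nonempty digraphs into $\mathbf{Str}(\mathcal{L}_1\cup\{\Pi_1,\Pi_2\})$.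
\item[(ii)] All structures $G[A,B]$ with $V$ infinite are elementarily equivalent.
\item[(iii)] If $\mathrm{Th}(B)$ is $\omega$-stable, NIP or $\omega$-categorical, then the common theory in \textup{(ii)} has the same property.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $f\colon G\to G'$ be a homomorphism. For $a,b\in V$ the fibers $F_{ab}$ and $F'_{f(a)f(b)}$ are copies of $A$ and $A$, of $B$ and $B$, or of $B$ and $A$; the case of $A$ and $B$ does not occur because $f$ preserves edges. In each of the three cases there is exactly one homomorphism $F_{ab}\to F'_{f(a)f(b)}$. These maps and $f$ together preserve $\Pi_1$, $\Pi_2$ and the relations of $\mathcal{L}_1$, so they form a homomorphism $f[A,B]$ that restricts to $f$ on $V$. The uniqueness of the fiber maps shows that this assignment respects identities and composition.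

Let $h\colon G[A,B]\to G'[A,B]$ be a homomorphism. Each $a\in V$ is the second entry of a pair in $\Pi_1$, since $F_{aa}\neq\emptyset$; so $h(a)$ is the second entry of such a pair, and $h$ restricts to a map $f\colon V\to V'$. For $q\in F_{ab}$ we get $(h(q),f(a))\in\Pi_1$ and $(h(q),f(b))\in\Pi_2$, that is, $h(q)\in F'_{f(a)f(b)}$. So $h$ restricts to $\mathcal{L}_1$-homomorphisms $F_{ab}\to F'_{f(a)f(b)}$. As $\mathrm{Hom}(A,B)=\emptyset$, an edge $(a,b)$ is sent to an edge. Hence $f$ is a homomorphism, and $h=f[A,B]$ by the uniqueness of the fiber maps.

(ii) Let $V,V'$ be infinite and consider the $r$-round game on $G[A,B]$ and $G'[A,B]$. Any fiber of the first structure is elementarily equivalent to any fiber of the second, so Duplicator can fix a winning strategy in the $r$-round game on each such pair of fibers. She maintains a finite partial injection $\lambda$ from $V$ to $V'$ that only grows. Suppose Spoiler plays in $G[A,B]$; the other case is the same with $\lambda^{-1}$. If he plays a vertex $a$, she adds $a$ to the domain of $\lambda$ if necessary, with a value not yet in the range, and answers $\lambda(a)$. If he plays $q\in F_{ab}$, she adds $a$ and $b$ to the domain in the same way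 and answers in $F'_{\lambda(a)\lambda(b)}$ by her strategy for these two fibers, applied to the moves made in them so far. Unused values exist because $V'$ is infinite.

At the end, vertices are matched with vertices by the injection $\lambda$, and elements of $F_{ab}$ with elements of $F'_{\lambda(a)\lambda(b)}$. Two chosen fiber elements lie in the same fiber if and only if their partners do. Equality and the relations of $\mathcal{L}_1$ hold among fiber elements only within one fiber, where the local strategy produces a partial isomorphism. For chosen $q\in F_{ab}$ and a chosen vertex $v$, we have $(q,v)\in\Pi_1$ if and only if $v=a$, if and only if $\lambda(v)=\lambda(a)$, which is the same statement for the partners; for $\Pi_2$ replace $a$ by $b$. So Duplicator wins.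

(iii) By (ii) we may choose $G$ freely. Let $V$ be the universe of $B$, which is infinite, and $E=\emptyset$. Then $G[A,B]$ has universe $B\sqcup B^3$, where $(a,b,x)$ is the copy of $x$ in $F_{ab}$. A symbol $R\in\mathcal{L}_1$ holds of $(a_1,b_1,x_1),\dots,(a_r,b_r,x_r)$ if and only if all $a_i$ are equal, all $b_i$ are equal and $R(x_1,\dots,x_r)$ holds in $B$; and $\Pi_1$, $\Pi_2$ hold of $((a,b,x),v)$ if and only if $v=a$, respectively $v=b$. By Lemma~\ref{lem:pieces}, $G[A,B]$ is interpreted in $B$, and Lemma~\ref{lem:interp}(ii) applies.
\end{proof}

Two things remain. Part (ii) fails for finite $V$, since $|V|=n$ is then first-order expressible in $G[A,B]$; so we must first embed $\mathbf{Gra}$ fully into infinite digraphs. And the language must be reduced to one symmetric relation. One device does both.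

\section{From small languages to simple graphs}\label{sec:gadgets}

We replace each tuple of a relation by a copy of a finite graph, a gadget, attached at the entries of the tuple, with one gadget for each symbol. The difficulty is that a graph homomorphism could fold a gadget, reverse it, spread it over several copies, or map it to a gadget of another symbol. Our gadgets are strips of triangles glued along edges; a homomorphism of simple graphs maps a triangle bijectively onto a triangle, and this will keep the image of a strip inside one copy. A strip alone can be folded onto a single triangle, by a $3$-coloring. We prevent this by an extra edge between the two ends, which are forced to have the same color. Finally, a twist at position $k$ breaks the reflection of the strip and names the symbol.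

\subsection{The gadgets}

For $k\in\{3,6,9,12,15\}$ let $D_k$ be the graph on $v_1,\dots,v_{33}$ with the edges $v_iv_{i+1}$ and $v_iv_{i+2}$, except that $v_{k+1}v_{k+3}$ is replaced by $v_kv_{k+3}$. Let $H_k$ be $D_k$ with the additional edge $v_1v_{33}$. Put
\[ \Delta_j=\{v_j,v_{j+1},v_{j+2}\}\quad(1\le j\le31,\ j\ne k+1),\qquad \Delta_{k+1}=\{v_k,v_{k+2},v_{k+3}\}, \]
and let $s=v_{20}$ and $t=v_{25}$. See Figure~\ref{fig:strip}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.35, vx/.style={circle,draw,fill=white,inner sep=1.5pt,font=\small}]
\node[vx] (1) at (0,0) {$v_1$};
\node[vx] (2) at (0.6,1) {$v_2$};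
\node[vx,thick] (3) at (1.2,0) {$v_3$};
\node[vx] (4) at (1.8,1) {$v_4$};
\node[vx] (5) at (2.4,0) {$v_5$};
\node[vx] (6) at (1.8,-1) {$v_6$};
\node[vx] (7) at (3,-1) {$v_7$};
\node[vx] (8) at (2.4,-2) {$v_8$};
\node[vx] (9) at (3.6,-2) {$v_9$};
\foreach \a/\b in {1/2,2/3,3/4,4/5,5/6,6/7,7/8,8/9,1/3,2/4,3/5,5/7,6/8,7/9} \draw (\a)--(\b);
\draw[very thick] (3)--(6);
\foreach \x/\y/\j in {0.6/0.33/1,1.2/0.67/2,1.8/0.33/3,1.8/-0.33/4,2.4/-0.67/5,2.4/-1.33/6,3/-1.67/7} \node[font=\scriptsize] at (\x,\y) {$\Delta_{\j}$};
\node at (3.3,-2.5) {$\vdots$};
\end{tikzpicture}
\caption{The subgraph of the strip $D_3$ on $v_1,\dots,v_9$. The thick edge $v_3v_6$ replaces $v_4v_6$, so the strip turns at $v_3$, which lies in the four triangles $\Delta_1,\dots,\Delta_4$. In a proper $3$-coloring, $v_1,v_4,v_6,v_9$ have the same color.}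
\label{fig:strip}
\end{figure}

\begin{lemma}\label{lem:gadget}
Let $k\in\{3,6,9,12,15\}$.
\begin{enumerate}
\item[(1)] The triangles of $D_k$, and of $H_k$, are exactly $\Delta_1,\dots,\Delta_{31}$, and every edge of $D_k$ lies in one of them.
\item[(2)] The set $e_j=\Delta_j\cap\Delta_{j+1}$ is an edge; $|\Delta_i\cap\Delta_j|\le1$ if $|i-j|\ge2$; and $e_j\ne e_{j+1}$.
\item[(3)] $D_k$ has a proper $3$-coloring, and every proper $3$-coloring $c$ has $c(v_1)=c(v_{33})$.
\item[(4)] $v_1$ lies only in $\Delta_1$, and $v_{33}$ only in $\Delta_{31}$. The only vertex in four triangles is $v_k$, which lies in $\Delta_{k-2},\Delta_{k-1},\Delta_k,\Delta_{k+1}$.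
\item[(5)] $s$ and $t$ are not adjacent.
\end{enumerate}
\end{lemma}

\begin{proof}
For $i\ge3$ the vertex $v_i$ has exactly two neighbors of smaller index in $D_k$, namely the two other vertices of $\Delta_{i-2}$, and these are adjacent: they are $v_{i-2},v_{i-1}$ for $i\ne k+3$, and $v_k,v_{k+2}$ for $i=k+3$.

(1) A triangle of $D_k$ consists of its vertex $v_i$ of largest index and two smaller neighbors, so it is $\Delta_{i-2}$. An edge with larger endpoint $v_i$ lies in $\Delta_{i-2}$ if $i\ge3$, and $v_1v_2$ lies in $\Delta_1$. The other neighbors of $v_1$ in $H_k$ are $v_2,v_3$ and those of $v_{33}$ are $v_{31},v_{32}$, so $v_1v_{33}$ lies in no triangle.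

(2) We have $e_k=\{v_k,v_{k+2}\}$ and $e_j=\{v_{j+1},v_{j+2}\}$ for $j\neq k$. Let $j\ge i+2$. If $j\ne k+1$, then the indices in $\Delta_j$ are at least $j$ and those in $\Delta_i$ are at most $i+2\le j$, so only $v_j$ can be common. If $j=k+1$, then the indices in $\Delta_i$ are at most $k+1$, so only $v_k$ can be common. If $e_j=e_{j+1}$, this edge would lie in $\Delta_j\cap\Delta_{j+2}$.

(3) Color the vertices in the order of their indices. After $v_1,v_2$, each vertex has two adjacent earlier neighbors, so exactly one color is available, and a proper coloring exists and is unique up to permuting colors. Normalize it so that $c(v_i)=i\bmod 3$ for $i\le 2$; then $c(v_i)=i\bmod3$ for $i\le k+2$. As $3\mid k$, we have $c(v_k)=0$ and $c(v_{k+2})=2$, so $c(v_{k+3})=1$, then $c(v_{k+4})=0$ and $c(v_{k+5})=2$. For $i\ge k+6$ the triangles $\Delta_{i-3}$ and $\Delta_{i-2}$ share $v_{i-2},v_{i-1}$, so $c(v_i)=c(v_{i-3})$. Since $33\equiv k+3\pmod 3$, we get $c(v_{33})=c(v_{k+3})=1=c(v_1)$.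

(4) The vertex $v_i$ lies in those of $\Delta_{i-2},\Delta_{i-1},\Delta_i$ that exist and in no other triangle, with two exceptions: $v_{k+1}\notin\Delta_{k+1}$, and $v_k$ lies also in $\Delta_{k+1}$. The triangle $\Delta_{k-2}$ exists because $k\ge3$.

(5) Adjacent vertices other than $v_1,v_{33}$ have indices differing by at most $3$.
\end{proof}

\subsection{The functor $\Phi$}

Let $\mathcal{L}_0=\{R_1,\dots,R_q\}$ with $q\le5$ and all symbols unary or binary. Let $\mathcal{K}$ be the category of $\mathcal{L}_0$-structures whose binary relations are irreflexive and in which every element occurs in some tuple of some relation. For $M\in\mathcal{K}$ with universe $X$, form a graph $\Phi(M)$ as follows. Start with the vertex set $X$ and no edges. For every $i$ and every tuple in $R_i$ add a new copy of $H_{3i}$, and identify its \emph{roots} with the entries of the tuple: $s$ with $x$ if $R_i$ is unary and the tuple is $x$, and $s,t$ with $x,y$ if $R_i$ is binary and the tuple is $(x,y)$. The vertices outside $X$ are \emph{internal}; each lies in one copy and has neighbors only in that copy. Irreflexivity ensures $x\ne y$, so each copy is isomorphic to $H_{3i}$ by a \emph{canonical} map $v_j\mapsto v_j'$.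 Three facts follow.
\begin{enumerate}
\item[(a)] By Lemma~\ref{lem:gadget}(5), $X$ is independent. So every edge has an internal endpoint and is an edge of exactly one copy.
\item[(b)] An edge of $\Phi(M)$ with both endpoints in a copy $C$ is an edge of $C$, since its internal endpoint lies in no other copy.
\item[(c)] Every triangle is a triangle of one copy: it has an internal vertex, its other two vertices are neighbors of that vertex and so lie in the same copy, and (b) applies.
\end{enumerate}

\begin{lemma}\label{lem:rigidgadget}
Let $M\in\mathcal{K}$, $k\in\{3,6,9,12,15\}$, and let $g\colon H_k\to\Phi(M)$ be a homomorphism. Then $g$ is the canonical isomorphism onto a copy of $H_k$ in $\Phi(M)$.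
\end{lemma}

\begin{proof}
\emph{One copy.} Each $g(\Delta_j)$ is a triangle, hence lies in a copy by (c). The triangles $g(\Delta_j)$ and $g(\Delta_{j+1})$ share the edge $g(e_j)$, so by (a) they lie in the same copy. Thus all of them lie in one copy $C$, of some $H_{k'}$. Write $v_j',\Delta_j',e_j'$ for its data, $D'$ for its strip, and $c'$ for a proper $3$-coloring of $D'$. By Lemma~\ref{lem:gadget}(1), $g(\Delta_j)=\Delta'_{\pi(j)}$ for a map $\pi\colon\{1,\dots,31\}\to\{1,\dots,31\}$, and by (2), $|\pi(j+1)-\pi(j)|\le1$.

\emph{No folding.} Every edge of $D_k$ lies in some $\Delta_j$, so its image is an edge of $\Delta'_{\pi(j)}$, hence of $D'$. Therefore $c'\circ g$ is a proper $3$-coloring of $D_k$, and $c'(g(v_1))=c'(g(v_{33}))$ by (3). The vertices $g(v_1)$ and $g(v_{33})$ lie in $C$ and are adjacent, so they form an edge of $C$ by (b). It is not an edge of $D'$, since its ends have the same color. Hence $\{g(v_1),g(v_{33})\}=\{v_1',v_{33}'\}$. Since $g(v_1)\in\Delta'_{\pi(1)}$ and $g(v_{33})\in\Delta'_{\pi(31)}$, part (4) gives $\{\pi(1),\pi(31)\}=\{1,31\}$. The map $\pi$ covers the distance $30$ in $30$ steps of size at most $1$, so either $\pi(j)=j$ for all $j$ or $\pi(j)=32-j$ for all $j$.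

\emph{No reversal, and the right gadget.} The vertex $g(v_k)$ lies in the four distinct triangles $\Delta'_{\pi(k-2)},\dots,\Delta'_{\pi(k+1)}$. By (4), $\{\pi(k-2),\dots,\pi(k+1)\}=\{k'-2,\dots,k'+1\}$. If $\pi(j)=32-j$, the least elements give $31-k=k'-2$, so $k+k'=33$; but $k+k'\le30$. So $\pi$ is the identity, and $k=k'$.

\emph{The map is canonical.} Now $g(e_j)\subseteq\Delta'_j\cap\Delta'_{j+1}=e_j'$, and both sets have two elements, so $g(e_j)=e'_j$. For $1\le j\le29$, the sets $e_j$ and $e_{j+1}$ are distinct edges of the triangle $\Delta_{j+1}$. Their common vertex goes to the common vertex of $e_j'$ and $e'_{j+1}$, and then the other endpoints go to the other endpoints. As $k=k'$, this is the canonical map on $\Delta_{j+1}$. So $g$ is canonical on $\Delta_2\cup\dots\cup\Delta_{30}=\{v_2,\dots,v_{32}\}$. Since $g$ maps $\Delta_1$ bijectively onto $\Delta_1'$ and $\Delta_{31}$ bijectively onto $\Delta'_{31}$, it sends $v_1$ to $v_1'$ and $v_{33}$ to $v_{33}'$.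
\end{proof}

\begin{lemma}\label{lem:phi}
\begin{enumerate}
\item[(i)] $\Phi$ is a full embedding of $\mathcal{K}$ into the category of simple graphs.
\item[(ii)] There is one interpretation $I$ with $I(M)\cong\Phi(M)$ for all $M\in\mathcal{K}$ with $|M|\ge2$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) A homomorphism $f\colon M\to M'$ sends a tuple $\bar x\in R_i^M$ to $f(\bar x)\in R_i^{M'}$. Let $\Phi(f)$ be $f$ on $X$ and map the copy belonging to $\bar x$ canonically onto the copy belonging to $f(\bar x)$. The two prescriptions agree on roots, every edge lies in a copy, and canonical maps compose; so $\Phi$ is a functor and $\Phi(f)$ restricts to $f$. Let $h\colon\Phi(M)\to\Phi(M')$ be a homomorphism. By Lemma~\ref{lem:rigidgadget}, $h$ maps the copy belonging to $\bar x\in R_i^M$ canonically onto a copy of $H_{3i}$, which belongs to some tuple $\bar x'\in R_i^{M'}$. Roots go to the corresponding roots, so $h(\bar x)=\bar x'$. Every $x\in X$ is a root of some copy, so $h(X)\subseteq X'$; the restriction $f=h|_X$ preserves each $R_i$; and $h=\Phi(f)$.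

(ii) Apply Lemma~\ref{lem:pieces}. The pieces are $X$, defined by $x=x$, and one piece $(i,j)$, defined by $R_i(\bar x)$, for each $i$ and each $j$ such that $v_j$ is not a root; the tuple $\bar x$ in piece $(i,j)$ stands for $v_j$ in the copy belonging to $\bar x$. A tuple $\bar x$ in piece $(i,j)$ and a tuple $\bar x'$ in piece $(i',j')$ are adjacent if and only if $i=i'$, $v_jv_{j'}$ is an edge of $H_{3i}$ and $\bar x=\bar x'$. A tuple $\bar x$ in piece $(i,j)$ and an element $x'$ of $X$ are adjacent if and only if $v_js$ is an edge of $H_{3i}$ and $x'$ is the first entry of $\bar x$, or $R_i$ is binary, $v_jt$ is an edge of $H_{3i}$ and $x'$ is the second entry. Elements of $X$ are not adjacent.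
\end{proof}

The second condition in the definition of $\mathcal{K}$ cannot be dropped: an element in no tuple is an isolated vertex of $\Phi(M)$, and a homomorphism may send it to an internal vertex. Note also that $\Phi$ hides nothing from first-order logic. By Lemma~\ref{lem:rigidgadget}, a binary $R_i$ holds of $(x,y)$ exactly when some homomorphism $H_{3i}\to\Phi(M)$ sends $s,t$ to $x,y$, and this is an existential formula. The hiding is done by the fibers alone.

\begin{lemma}\label{lem:theta}
There is a full embedding $\Theta$ of $\mathbf{Gra}$ into the category of infinite simple graphs.
\end{lemma}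

\begin{proof}
An infinite part that is added to $G$ must be rigid and must not receive any vertex or edge of $G$; we use the natural numbers with zero and successor. For $G=(V,E)$ let $G^\sharp$ be the structure on $V\sqcup E\sqcup\omega$ with binary relations $\Pi_1=\{(e,a):e=(a,b)\in E\}$, $\Pi_2=\{(e,b):e=(a,b)\in E\}$, $N=\{(n,n+1):n\in\omega\}$ and unary relations $W=V$, $Z=\{0\}$. These are five symbols, the binary relations are irreflexive, and the elements of $V$, $E$, $\omega$ occur in $W$, $\Pi_1$, $N$; so $G^\sharp\in\mathcal{K}$. A homomorphism $f\colon G\to G'$ induces the homomorphism $f^\sharp$ that is $f$ on $V$, sends $(a,b)\in E$ to $(f(a),f(b))\in E'$, and fixes $\omega$. Conversely, let $h\colon G^\sharp\to G'^\sharp$. It fixes $0$ by $Z$ and then every $n$ by $N$ and induction. It restricts to $f\colon V\to V'$ by $W$. By $\Pi_1$ and $\Pi_2$ it sends $e=(a,b)\in E$ to an element of $E'$ with first entry $f(a)$ and second entry $f(b)$. So $f$ is a homomorphism and $h=f^\sharp$. Put $\Theta(G)=\Phi(G^\sharp)$ and use Lemma~\ref{lem:phi}(i).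
\end{proof}

\subsection{From a switch to a theory of graphs}

\begin{proposition}\label{prop:transfer}
Let $(A,B)$ be a switch in a language $\mathcal{L}_1$ with at most three symbols, each unary or binary, and let the binary relations of $A$ and $B$ be irreflexive. Then the graphs $\Phi(G[A,B])$, for digraphs $G$ with infinite vertex set, have the same complete theory $T_{A,B}$. The models of $T_{A,B}$ are simple graphs, and $\mathrm{Mod}(T_{A,B})$ is algebraically universal. If $\mathrm{Th}(B)$ is $\omega$-stable, NIP or $\omega$-categorical, then $T_{A,B}$ has the same property.
\end{proposition}

\begin{proof}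
The language of $G[A,B]$ has at most five symbols, its binary relations are irreflexive, and every element occurs in a pair of $\Pi_1$; so $G[A,B]\in\mathcal{K}$ and $\Phi$ applies. By Lemmas~\ref{lem:fiber}(ii), \ref{lem:phi}(ii) and~\ref{lem:interp}(i), the theory does not depend on the infinite digraph $G$. The last assertion follows from Lemmas~\ref{lem:fiber}(iii), \ref{lem:phi}(ii) and~\ref{lem:interp}(ii), as $\Phi(G[A,B])$ is infinite. Symmetry and irreflexivity are sentences of $T_{A,B}$. By Lemmas~\ref{lem:theta}, \ref{lem:fiber}(i) and~\ref{lem:phi}(i), $G\mapsto\Phi(\Theta(G)[A,B])$ is a full embedding of $\mathbf{Gra}$ into simple graphs. Its values are models of $T_{A,B}$ because $\Theta(G)$ is infinite. Theorem~\ref{thm:gra} gives universality.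
\end{proof}

\section{An $\omega$-stable switch}\label{sec:stable}

In a finite language, the role of the levels is played by the natural numbers with zero and successor, and the role of $\infty$ by a copy of $\mathbb{Z}$: its elements have infinitely many iterated predecessors, which homomorphisms preserve. But $\mathbb{Z}$ has translations, so we mark one of its points to make it rigid. For $A\equiv B$, the natural numbers must then contain marked points that look, within any finite radius, like the marked point of $\mathbb{Z}$. The powers of $2$ do this: within distance less than $2^{j-1}$ of $2^j$ there is neither another power of $2$ nor $0$.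

Let $\mathcal{L}_1=\{N,Z,O\}$ with $N$ binary and $Z,O$ unary, and define three structures, each with $N=\{(n,n+1)\}$:
\begin{itemize}
\item $\mathbf{u}$ has universe $\omega$, $Z=\{0\}$, $O=\{2^j:j\ge0\}$;
\item $\mathbf{w}$ has universe $\mathbb{Z}$, $Z=\emptyset$, $O=\{0\}$;
\item $\mathbf{z}$ has universe $\mathbb{Z}$, $Z=\emptyset$, $O=\emptyset$.
\end{itemize}
Put $B=\mathbf{u}$ and $A=\mathbf{u}\sqcup\mathbf{w}$.

\begin{lemma}\label{lem:homsstable}
$A$ and $B$ are rigid, the inclusion is the only homomorphism $B\to A$, and $\mathrm{Hom}(A,B)=\emptyset$.
\end{lemma}

\begin{proof}
Let $h$ be a homomorphism from one of $A,B$ to one of $A,B$. By $Z$ it fixes $0\in\mathbf{u}$, and since $N$-successors are unique it fixes $\mathbf{u}$ pointwise. This settles the homomorphisms from $B$. Let the domain be $A$ and $x\in\mathbf{w}$. If $h(x)=m\in\mathbf{u}$, then uniqueness of predecessors gives $h(x-i)=m-i$ for $i\le m$, and $h(x-m-1)$ is an $N$-predecessor of $0\in\mathbf{u}$, which does not exist. So $h(\mathbf{w})$ is disjoint from $\mathbf{u}$. Hence the target is $A$, and $h$ maps $\mathbf{w}$ to $\mathbf{w}$ with $h(x+1)=h(x)+1$. This is a translation, and it fixes $0\in\mathbf{w}$ by $O$, so it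 is the identity.
\end{proof}

To prove $A\equiv B$ and $\omega$-stability at once, we axiomatize the theory and list its models. Let $T_0$ have the following axioms.
\begin{enumerate}
\item[(a)] $N$ is the graph of an injective total function $\nu$, and $\nu^n(x)\ne x$ for each $n\ge1$.
\item[(b)] Exactly one element, written $0$, is outside the range of $\nu$, and $Z=\{0\}$.
\item[(c)] For each $n$: $\nu^n(0)\in O$ if $n$ is a power of $2$, and $\nu^n(0)\notin O$ otherwise.
\item[(d)] For each $d\ge1$: if $x\in O$ and $\nu^e(x)\in O$ for some $e$ with $1\le e\le d$, then $x\in\{\nu^i(0):i\le d\}$.
\end{enumerate}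

\begin{lemma}\label{lem:T0}
The models of $T_0$ are, up to isomorphism, the structures $\mathbf{u}\sqcup\kappa_1\mathbf{w}\sqcup\kappa_2\mathbf{z}$ with $\kappa_1$ copies of $\mathbf{w}$ and $\kappa_2$ copies of $\mathbf{z}$, for arbitrary cardinals $\kappa_1,\kappa_2$. The theory $T_0$ is complete and $\omega$-stable.
\end{lemma}

\begin{proof}
\emph{Models.} The listed structures satisfy (a)--(c) by definition. For (d), let $x$ and $\nu^e(x)$ be in $O$ with $1\le e\le d$. They are distinct marked points of one component, which must be $\mathbf{u}$. So $x=2^j$ and $x+e\ge2^{j+1}$, whence $x\le e\le d$. Conversely, let $M\models T_0$. By (a), each component of $M$ is, under $\nu$, a copy of $\omega$ or of $\mathbb{Z}$ with successor, and by (b) exactly one is a copy of $\omega$. By (b) and (c) that component is $\mathbf{u}$. By (d), any other component has at most one element of $O$, so it is isomorphic to $\mathbf{w}$ or $\mathbf{z}$.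

\emph{Completeness.} We show that every model is elementarily equivalent to $M_1=\mathbf{u}\sqcup\aleph_1\mathbf{w}\sqcup\aleph_1\mathbf{z}$. By the L\"owenheim--Skolem theorem it suffices to treat a countable model $M$. Say that $x,y$ are \emph{$n$-close} if $\nu^i(x)=y$ or $\nu^i(y)=x$ for some $i\le n$. Add to the elementary diagram of $M$ constants $c_\alpha,d_\alpha$ $(\alpha<\aleph_1)$ and, for all $n$ and all $\alpha\ne\beta$, the axioms: $c_\alpha\in O$; $c_\alpha\ne c_\beta$; $c_\alpha$ and $d_\alpha$ are not $n$-close to $0$; $d_\alpha$ is not $n$-close to $d_\beta$ or to any element of $O$. A finite set of these axioms involves finitely many $\alpha$ and only numbers up to some $n$. Choose distinct $j_\alpha$ with $2^{j_\alpha-1}>n$ and interpret, in the component $\mathbf{u}$ of $M$, $c_\alpha$ as $2^{j_\alpha}$ and $d_\alpha$ as $3\cdot2^{j_\alpha-1}$. These numbers exceed $n$; the nearest powers of $2$ to $d_\alpha$ are at distance $2^{j_\alpha-1}>n$; and $|d_\alpha-d_\beta|\ge3\cdot2^{\min(j_\alpha,j_\beta)-1}>n$. So the finite set is satisfied. By compactness and L\"owenheim--Skolem, $M$ has an elementary extension $M'$ of size $\aleph_1$ satisfying all the axioms. The $c_\alpha$ are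 distinct marked points outside $\mathbf{u}$, so they lie in distinct copies of $\mathbf{w}$; the $d_\alpha$ lie in distinct components without marked points, which are copies of $\mathbf{z}$. Hence $\kappa_1=\kappa_2=\aleph_1$ for $M'$, and $M\equiv M'\cong M_1$.

\emph{$\omega$-stability.} Let $M_0\models T_0$ be countable and let $M'$ be an elementary extension realizing all types in $S_1(M_0)$. Every element of $M_0$ has its successor in $M_0$, and every element other than $0$ has its predecessor in $M_0$; so $M_0$ is a union of components of $M'$, among them $\mathbf{u}$. Swapping two isomorphic components outside $M_0$ and fixing the rest is an automorphism of $M'$ fixing $M_0$ pointwise, and so is a translation of one copy of $\mathbf{z}$ outside $M_0$. Hence all elements of copies of $\mathbf{z}$ outside $M_0$ have the same type over $M_0$, and for each $i\in\mathbb{Z}$ so do all elements at position $i$ of copies of $\mathbf{w}$ outside $M_0$. Together with the countably many elements of $M_0$, this gives countably many types.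
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Both $A$ and $B$ are models of the complete theory $T_0$, so $A\equiv B$, and $(A,B)$ is a switch by Lemma~\ref{lem:homsstable}. The language has three symbols and $N$ is irreflexive. Let $T^*=T_{A,B}=\mathrm{Th}(\Phi(G[A,B]))$, where $G$ is any digraph with infinite vertex set. By Proposition~\ref{prop:transfer} and Lemma~\ref{lem:T0}, $T^*$ does not depend on $G$, it is a complete $\omega$-stable theory of simple graphs, and $\mathrm{Mod}(T^*)$ is algebraically universal. By Lemma~\ref{lem:stableNIP}, $\mathrm{Mod}(T^*)$ is NIP, hence NIP$_2$.
\end{proof}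

\section{An $\omega$-categorical switch}\label{sec:cat}

If $\mathrm{Th}(B)$ is $\omega$-categorical, then $A$ and $B$ cannot both be countable, since they would be isomorphic. We look for them among subsets of $\mathbb{R}$ in the language $\{<\}$, where homomorphisms are the strictly increasing maps. We want to build $A$ by transfinite recursion so that every unwanted increasing map sends some point of its domain outside $A$. The difficulty is that the maps $B\to A$ cannot be listed before $A$ and $B$ are known. We list instead the monotone functions on all of $\mathbb{R}$; there are only $\mathfrak{c}=2^{\aleph_0}$ of them, and every increasing map $B\to A$ extends to one.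

\begin{lemma}\label{lem:reals}
There are a set $A\subseteq\mathbb{R}$ and $a_0\in A$ such that $A$ and $B=A\setminus\{a_0\}$ are dense in $\mathbb{R}$ and every strictly increasing map $f\colon B\to A$ is the inclusion.
\end{lemma}

\begin{proof}
Let $\mathcal{G}$ be the set of nondecreasing functions $g\colon\mathbb{R}\to[-\infty,\infty]$ such that the set of values $\{g(x):x\in\mathbb{R},\ g(x)\ne x\}$ has size $\mathfrak{c}$. A monotone function has countably many discontinuities, and at a point of continuity its value is the limit of its values at nearby rationals. So $g$ is determined by its restriction to $\mathbb{Q}$, its set of discontinuities and its values there, and $|\mathcal{G}|\le\mathfrak{c}^{\aleph_0}=\mathfrak{c}$. List the members of $\mathcal{G}$ and the nonempty open intervals with rational endpoints as $(\tau_\alpha)_{\alpha<\mathfrak{c}}$, with each item appearing $\mathfrak{c}$ times; this is possible since $\mathfrak{c}\cdot\mathfrak{c}=\mathfrak{c}$.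

Choose recursively $x_\alpha\in\mathbb{R}$, to be put into $A$, and $y_\alpha\in[-\infty,\infty]$, to be kept out of $A$, with
\[ x_\alpha\notin\{x_\beta,y_\beta:\beta<\alpha\},\qquad y_\alpha\notin\{x_\beta:\beta\le\alpha\}. \]
If $\tau_\alpha$ is an interval, take $x_\alpha\in\tau_\alpha$ outside the fewer than $\mathfrak{c}$ forbidden points, and $y_\alpha=-\infty$. If $\tau_\alpha=g\in\mathcal{G}$, fix $\mathfrak{c}$ reals $x$ with $g(x)\ne x$ and pairwise distinct values $g(x)$. Fewer than $\mathfrak{c}$ of them lie in $\{x_\beta,y_\beta:\beta<\alpha\}$, and fewer than $\mathfrak{c}$ have $g(x)\in\{x_\beta:\beta<\alpha\}$. Let $x_\alpha$ be one of the others and $y_\alpha=g(x_\alpha)$. Put $A=\{x_\alpha:\alpha<\mathfrak{c}\}$ and $a_0=x_0$. The two displayed conditions show that the $x_\alpha$ are distinct and that $y_\alpha\ne x_\beta$ for all $\alpha,\beta$. Each rational interval is listed $\mathfrak{c}$ times, so $A$ and $B$ meet every nonempty open interval in $\mathfrak{c}$ points.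

Suppose $f\colon B\to A$ is strictly increasing and $f(b)\ne b$. Let $I$ be the open interval between $b$ and $f(b)$, and let $x\in B\cap I$. If $f(b)>b$, then $f(x)>f(b)>x$; if $f(b)<b$, then $f(x)<f(b)<x$. So $f$ moves each of the $\mathfrak{c}$ points of $B\cap I$, and it is injective. The function $g(x)=\sup\{f(y):y\in B,\ y\le x\}$ is nondecreasing on $\mathbb{R}$ and extends $f$, so $g\in\mathcal{G}$. Choose $\alpha\ne0$ with $\tau_\alpha=g$. Then $x_\alpha\in B$ and $f(x_\alpha)=g(x_\alpha)=y_\alpha\notin A$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $A,B,a_0$ be as in Lemma~\ref{lem:reals}, ordered as subsets of $\mathbb{R}$. The inclusion is the only homomorphism $B\to A$. An endomorphism of $B$ is also a homomorphism $B\to A$, so it is the identity. An endomorphism $f$ of $A$ is the identity on $B$; hence $b<f(a_0)<b'$ for all $b,b'\in B$ with $b<a_0<b'$, and $f(a_0)=a_0$ by density. A homomorphism $A\to B$ would be an endomorphism of $A$, hence the identity, although $a_0\notin B$; so there is none.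

Being dense in $\mathbb{R}$, both $A$ and $B$ are dense linear orders without endpoints. The theory of such orders is complete and $\omega$-categorical and has quantifier elimination. So $A\equiv B$, and $(A,B)$ is a switch. The theory is NIP: by quantifier elimination, the set $\{i:\varphi(\bar a;\bar b_i)\}$ is determined by the position of each of the $r$ entries of $\bar a$ relative to the at most $sn$ entries of the $\bar b_i$ and by the order among the entries of $\bar a$, so at most $(2sn+1)^r\,3^{r^2}$ subsets arise. By Proposition~\ref{prop:transfer}, $T_{A,B}$ is the required theory.
\end{proof}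

\section{Two obstructions to universality}\label{sec:limits}

Both parts of Proposition~\ref{prop:limits} are proved by counting rigid objects. Every set carries a rigid binary relation \cite{VPH}, so there is a rigid digraph of every cardinality, and for every cardinal $\mu$ the category $\mathbf{Gra}$ has more than $\mu$ pairwise nonisomorphic rigid objects. Full embeddings preserve rigidity and reflect isomorphism, so by Theorem~\ref{thm:gra} the same holds in every algebraically universal category. It therefore suffices to bound the number of isomorphism types of rigid objects.

\begin{proof}[Proof of Proposition~\ref{prop:limits}]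
(a) Every tuple of a relation is nonempty and its distinct entries are pairwise adjacent in the Gaifman graph, so it lies in exactly one component; thus a structure is the disjoint union of its components. On a set of size at most $\kappa$, each symbol has at most $2^\kappa$ possible interpretations, so there are at most $(2^\kappa)^{|\mathcal{L}|}=2^\kappa$ structures; summing over the at most $\kappa$ possible sizes, there are at most $2^\kappa$ isomorphism types of components. In a rigid object, distinct components are not isomorphic: otherwise the map that sends one onto the other by an isomorphism and fixes all remaining elements is an endomorphism different from the identity. So a rigid object is determined up to isomorphism by the set of isomorphism types of its components, and there are at most $2^{2^\kappa}$ rigid objects up to isomorphism. If all degrees are at most $\kappa$, then a ball of finite radius has at most $\kappa$ elements by induction on the radius, and a component is a countable union of such balls.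

(b) A model $M$ is \emph{saturated} if it realizes every type in $S_1(C)$ for all $C\subseteq M$ with $|C|<|M|$; in a saturated model, two elements with the same type over $\emptyset$ are related by an automorphism, by a back-and-forth construction. By Morley's theorem, the hypothesis on $T$ implies that every uncountable model $M$ of $T$ is saturated. We show that such an $M$ is not rigid. Consider the formulas $\neg\theta(x)$, where $\theta$ has only finitely many solutions in $M$. Finitely many of them exclude only finitely many elements of the infinite set $M$, so they extend to a type $p\in S_1(\emptyset)$, and every formula in $p$ has infinitely many solutions. Let $a\in M$ realize $p$. Then $p\cup\{x\ne a\}$ is finitely satisfiable in $M$, so it is realized by some $a'\in M$, and an automorphism sends $a$ to $a'\ne a$. Hence rigid models of $T$ are countable, and a countable language has at most $2^{\aleph_0}$ countable structures up to isomorphism.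
\end{proof}

Part (a) is visible in our constructions: a vertex $a$ of $G$ is joined to the fibers over all pairs $(a,b)$, so its Gaifman degree in $M_G$ and in $G[A,B]$ is at least $|V|$.

\begin{thebibliography}{9}

\bibitem{Ele} Ioannis Eleftheriadis, \emph{Algebraically universal categories of relational structures}, arXiv:2303.13274 (2023).

\bibitem{HP} Hedrl\'{\i}n and Pultr, \emph{Illinois J. Math.} 10 (1966).

\bibitem{PT} Pultr and Trnkov\'a, \emph{Combinatorial, Algebraic and Topological Representations of Groups, Semigroups and Categories}, 1980.

\bibitem{VPH} Vop\v{e}nka, Pultr and Hedrl\'{\i}n, \emph{Comment. Math. Univ. Carolinae} 6 (1965), 149--155.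

\end{thebibliography}
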